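\title{The edge general position number of Fibonacci cubes}

\begin{abstract}
A set of edges of a graph is in general position if no three of its edges lie on a common shortest path. We prove that for $n\ge 2$ the largest such set in the Fibonacci cube $\Gamma_n$ has $2F_n$ edges, which confirms a conjecture from a paper of Klav\v{z}ar and Tan, and that the only set of this size consists of the edges that change the first or the last position. The proof shows that a set in general position whose edges change three or more different positions is a star forest, and then bounds the number of components of this forest from below.
\end{abstract}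

\section{The problem and the result}\label{sec:intro}

A \emph{geodesic} of a graph $G$ is a shortest path between its two ends. A set $X\subseteq E(G)$ is an \emph{edge general position set} if no three edges of $X$ lie on a common geodesic, and the \emph{edge general position number} $\mathrm{gp}_{\mathrm e}(G)$ is the largest cardinality of such a set. If geodesics are regarded as lines and edges as points, the condition says that no three points of $X$ are collinear. The number measures how strongly long geodesics tie the edges together: in a connected graph of diameter at most $2$ all edges may be taken, and in a path with at least two edges only two.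

Let $F_0=0$, $F_1=1$ and $F_k=F_{k-1}+F_{k-2}$ be the Fibonacci numbers. For $n\ge1$, the \emph{hypercube} $Q_n$ has as vertices all binary strings $x=x_1x_2\cdots x_n$, two strings being adjacent if and only if they differ in exactly one position. The \emph{Fibonacci cube} $\Gamma_n$ is the subgraph of $Q_n$ induced by the strings with no two consecutive $1$s; Figure~\ref{fig:gamma4} shows $\Gamma_4$. In either graph, an edge whose endpoints differ in position $i$ has \emph{class} $i$. The set of edges of class $i$ is also called a class, and it is denoted by $\Theta_i$, or by $\Theta_i(G)$ when the graph has to be named. A set of edges \emph{meets} the class $\Theta_i$ if it contains an edge of class $i$.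

\begin{figure}[ht]
\centering
\begin{tikzpicture}[xscale=2.1,yscale=1.4]
\node (o) at (0,0) {$0000$};
\node (a) at (1,0) {$1000$};
\node (b) at (-1,0) {$0100$};
\node (c) at (0,-1) {$0010$};
\node (d) at (0,1) {$0001$};
\node (ac) at (1,-1) {$1010$};
\node (ad) at (1,1) {$1001$};
\node (bd) at (-1,1) {$0101$};
\draw[ultra thick] (o) -- node[above] {\scriptsize $1$} (a);
\draw[ultra thick] (c) -- node[above] {\scriptsize $1$} (ac);
\draw[ultra thick] (d) -- node[above] {\scriptsize $1$} (ad);
\draw[ultra thick] (o) -- node[left] {\scriptsize $4$} (d);
\draw[ultra thick] (a) -- node[left] {\scriptsize $4$} (ad);
\draw[ultra thick] (b) -- node[left] {\scriptsize $4$} (bd);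
\draw (b) -- node[above] {\scriptsize $2$} (o);
\draw (bd) -- node[above] {\scriptsize $2$} (d);
\draw (c) -- node[left] {\scriptsize $3$} (o);
\draw (ac) -- node[left] {\scriptsize $3$} (a);
\end{tikzpicture}
\caption{The Fibonacci cube $\Gamma_4$. Each edge is labeled by its class, the position in which its endpoints differ. The six thick edges form $\Theta_1\cup\Theta_4$, the largest edge general position set.}
\label{fig:gamma4}
\end{figure}

What value of $\mathrm{gp}_{\mathrm e}(\Gamma_n)$ should one expect? A geodesic of $\Gamma_n$ changes each position at most once, so a union of two classes is always an edge general position set. The largest classes are $\Theta_1$ and $\Theta_n$, with $F_n$ edges each: a $1$ at an end of the string forces one neighboring $0$, while a $1$ in the interior forces two. This gives $\mathrm{gp}_{\mathrm e}(\Gamma_n)\ge 2F_n$ for $n\ge2$; the details are in Section~\ref{sec:classes}. The smallest cases agree with this bound. The graph $\Gamma_2$ is the path $10,00,01$, and both of its edges may be taken. The graph $\Gamma_3$ is the $4$-cycle $000,100,101,001$ with the pendant edge $\{000,010\}$. Its only geodesics with three edges are $010,000,100,101$ and $010,000,001,101$. A set that contains the pendant edge must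 therefore omit an edge from each half of the cycle and has at most $3$ edges, while the cycle itself, which is $\Theta_1\cup\Theta_3$, has $4=2F_3$ edges.

It is known that $\Theta_1\cup\Theta_n$ is maximal, with respect to inclusion, among the edge general position sets of $\Gamma_n$, and that $\mathrm{gp}_{\mathrm e}(\Gamma_5)=10=2F_5$. The conjecture posed in the paper of Klav\v{z}ar and Tan~\cite{KT} is that $\mathrm{gp}_{\mathrm e}(\Gamma_n)=2F_n$ for all $n\ge2$. Maximality does not settle it, because there are edge general position sets of a quite different kind. For example, all edges at one vertex form such a set, since a path has at most two edges at a vertex, and at $00\cdots0$ this star meets every class. One has to exclude that some arrangement of edges from many classes is larger than the two largest classes together. We prove the conjecture in the following form.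

\begin{theorem}\label{thm:main}
For every $n\ge2$ we have $\mathrm{gp}_{\mathrm e}(\Gamma_n)=2F_n$, and $\Theta_1(\Gamma_n)\cup\Theta_n(\Gamma_n)$ is the unique edge general position set of $\Gamma_n$ of cardinality $2F_n$. More precisely, an edge general position set of $\Gamma_n$ that meets at least three classes has at most $2F_n-1$ edges.
\end{theorem}

The bound $2F_n-1$ cannot be lowered uniformly in $n$: the three edges at $000$ in $\Gamma_3$ meet three classes, and $2F_3-1=3$.

The proof is self-contained. Section~\ref{sec:stars} shows that a set $X$ meeting three classes is a star forest, so that its size is the number of vertices minus the number of components. It then remains to find many components. Section~\ref{sec:small} does this by averaging when all stars are small, and Section~\ref{sec:large} shows that a single star with four edges forces at least as many components as there are edges in a whole class.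

\section{Geodesics and classes}\label{sec:classes}

For a string $x$ and a position $p$, let $x\oplus p$ be the string obtained from $x$ by \emph{flipping} position $p$, that is, by replacing $x_p$ with $1-x_p$. The only possible edge of class $p$ at $x$ is $\{x,x\oplus p\}$, so every class is a \emph{matching}: no two of its edges share a vertex. The \emph{Hamming distance} $H(x,y)$ is the number of positions in which $x$ and $y$ differ.

\begin{lemma}\label{lem:geodesic}
Let $G$ be $\Gamma_n$ or $Q_n$. The distance in $G$ is the Hamming distance, and a walk in $G$ is a geodesic if and only if it flips every position at most once. A geodesic from $x$ to $y$ flips exactly the positions in which $x$ and $y$ differ.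
\end{lemma}

\begin{proof}
Each step flips one position, so the distance from $x$ to $y$ is at least $H(x,y)$. Conversely, start at $x$, first change to $0$ one at a time the $1$s of $x$ that are not $1$s of $y$, and then change to $1$ the $1$s of $y$ that are not $1$s of $x$. This takes $H(x,y)$ steps. Every intermediate string has its $1$s among those of $x$ or among those of $y$, so it lies in $\Gamma_n$ if $x$ and $y$ do.

For any walk from $x$ to $y$, the strings $x$ and $y$ differ exactly in the positions that the walk flips an odd number of times. The number of these positions equals the length of the walk if and only if no position is flipped twice, and in that case they are all the positions that the walk flips.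
\end{proof}

Two standard facts on Fibonacci numbers are needed. First, for $m\ge0$ the number of binary strings of length $m$ with no two consecutive $1$s is $F_{m+2}$: it is $1$ and $2$ for $m=0$ and $m=1$, and for $m\ge2$ such a string ends in $0$ or in $01$, which gives the Fibonacci recurrence. In particular $|V(\Gamma_n)|=F_{n+2}$. Second,
\begin{equation}\label{eq:add}
F_{m+k}=F_mF_{k+1}+F_{m-1}F_k\qquad(m\ge1,\ k\ge0),
\end{equation}
because both sides agree for $k=0$ and $k=1$ and satisfy the Fibonacci recurrence in $k$.

\begin{lemma}\label{lem:sizes}
Let $n\ge2$ and $1\le i\le n$. Then $|\Theta_i(\Gamma_n)|=F_iF_{n-i+1}$. Moreover: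
\begin{enumerate}
\item[(a)] $|\Theta_i|\le F_n$, with equality if and only if $i\in\{1,n\}$;
\item[(b)] if $n\ge3$ and $i\notin\{2,n-1\}$, then $|\Theta_i|>F_{n-1}$.
\end{enumerate}
\end{lemma}

\begin{proof}
Every edge of class $i$ has exactly one endpoint $x$ with $x_i=1$, and every vertex $x$ with $x_i=1$ has an edge of class $i$, since changing a $1$ to $0$ creates no consecutive $1$s. So we count the vertices with $x_i=1$. If $i\ge2$, then $x_{i-1}=0$ and the first $i-2$ positions can be filled in $F_i$ ways; if $i=1$, there is nothing to fill on the left, and the factor is $1=F_1$. By symmetry the positions to the right of $i$ contribute the factor $F_{n-i+1}$, independently of the left.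

(a) By \eqref{eq:add} with $m=i$ and $k=n-i$ we have $F_n-|\Theta_i|=F_{i-1}F_{n-i}\ge0$, and this product vanishes exactly when $i=1$ or $i=n$.

(b) For $i\in\{1,n\}$ we have $|\Theta_i|-F_{n-1}=F_n-F_{n-1}=F_{n-2}>0$. For $2\le i\le n-1$, identity \eqref{eq:add} with $m=i$ and $k=n-1-i$ gives $F_{n-1}=F_iF_{n-i}+F_{i-1}F_{n-1-i}$, and hence
\[
|\Theta_i|-F_{n-1}=F_i(F_{n-i+1}-F_{n-i})-F_{i-1}F_{n-1-i}=(F_i-F_{i-1})F_{n-1-i}=F_{i-2}F_{n-1-i}.
\]
This is positive for $3\le i\le n-2$.
\end{proof}

The exceptions in (b) are genuine, since $|\Theta_2|=|\Theta_{n-1}|=F_2F_{n-1}=F_{n-1}$.

\begin{proposition}\label{prop:two}
Let $n\ge2$ and let $X\subseteq E(\Gamma_n)$ meet at most two classes. Then $X$ is an edge general position set and $|X|\le2F_n$, with equality if and only if $X=\Theta_1\cup\Theta_n$.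
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:geodesic}, three edges on a geodesic have three different classes, so they cannot all belong to $X$. Since $n\ge2$, there are $i\ne j$ with $X\subseteq\Theta_i\cup\Theta_j$, and $|X|\le|\Theta_i|+|\Theta_j|\le2F_n$ by Lemma~\ref{lem:sizes}(a). Equality holds if and only if $\{i,j\}=\{1,n\}$ and $X$ contains both classes entirely.
\end{proof}

\section{Three classes force a star forest}\label{sec:stars}

In this section $G$ is $\Gamma_n$ or $Q_n$, with vertex set $V$, and $X$ is an edge general position set of $G$. The only property of $G$ that is used is Lemma~\ref{lem:geodesic}. The elements of $X$ are called \emph{$X$-edges}. The words \emph{$X$-neighbor}, \emph{$X$-degree} and \emph{$X$-isolated} refer to the spanning subgraph $(V,X)$, and $c(X)$ is the number of its components, isolated vertices included.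

General position is a condition on triples of edges that may lie far apart, and it is not clear at first how to count with it. The useful configuration is a pair of $X$-edges with a common vertex: such a pair is already a geodesic with two $X$-edges, and one can ask which third edges can be joined to it. Consider $\Gamma_4$ in Figure~\ref{fig:gamma4}.

Suppose first that $X$ contains the edges of classes $3$ and $4$ at $v=1000$. Then the edge $\{0101,0001\}$ of class $2$ is not in $X$, although it touches neither of them, because $0101,0001,1001,1000,1010$ is a geodesic. What makes this work is that $0001$ has the same entries as $1001=v\oplus4$ in positions $2$, $3$ and $4$, so it can be joined to $1001$ without using up the classes of the three edges.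

Suppose next that $X$ contains three sides of a square, say the path $0001,0000,1000,1001$ with classes $4,1,4$. The pair of $X$-edges at $0000$ excludes $\{0101,0001\}$ and $\{1010,1000\}$, by the geodesics $0101,0001,0000,1000$ and $1010,1000,0000,0001$. The pair at $1000$ excludes $\{0100,0000\}$ and $\{0010,0000\}$, by the geodesics $0100,0000,1000,1001$ and $0010,0000,1000,1001$. No edge of class $2$ or $3$ is left. The next lemma and proposition are these two observations in general.

\begin{lemma}\label{lem:pair}
Let $v$ be a vertex with $X$-edges of two classes $p\ne q$, and let $x$ be a vertex that differs from $v$ in exactly one of the positions $p,q$. Then every $X$-edge at $x$ has class $p$ or $q$.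
\end{lemma}

\begin{proof}
Exchanging the names of $p$ and $q$ if necessary, assume $x_p\ne v_p$ and $x_q=v_q$. Suppose that an $X$-edge $e$ at $x$ has class $l\notin\{p,q\}$. Both endpoints of $e$ have the entries $x_p,x_q$ in positions $p,q$, and exactly one of them has the entry $v_l$ in position $l$; call it $x'$, and call the other endpoint $x''$. The vertex $s=v\oplus p$ has $s_p=x_p$, $s_q=v_q=x_q$ and $s_l=v_l$, so $x'$ and $s$ agree in positions $p$, $q$ and $l$. By Lemma~\ref{lem:geodesic}, a geodesic $P$ from $x'$ to $s$ flips none of these three positions and every other position at most once. The walk
\[
x'',\ \underbrace{x',\ \dots,\ s}_{P},\ v,\ v\oplus q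
\]
flips $l$, then the positions flipped by $P$, then $p$, then $q$. No position is flipped twice, so the walk is a geodesic. It contains the three $X$-edges $e$, $\{s,v\}$ and $\{v,v\oplus q\}$, a contradiction.
\end{proof}

A \emph{star} $K_{1,s}$, $s\ge1$, consists of $s$ edges with a common vertex, a \emph{center} of the star.

\begin{proposition}\label{prop:stars}
If $X$ meets at least three classes, then every component of $(V,X)$ is a single vertex or a star.
\end{proposition}

\begin{proof}
We claim that every $X$-neighbor of a vertex of $X$-degree at least $2$ has $X$-degree $1$. Let $v$ have $X$-edges of classes $p\ne q$, let $w=v\oplus p$, and suppose that $w$ has an $X$-edge of a class $m\ne p$. Since $w$ differs from $v$ in position $p$ and not in position $q$, Lemma~\ref{lem:pair} gives $m=q$. Thus both $v$ and $w$ have $X$-edges of classes $p$ and $q$. Let $x$ be any vertex. The vertices $v$ and $w$ differ in position $p$ and agree in position $q$, so if $x$ differs from $v$ in none or in both of the positions $p,q$, then it differs from $w$ in exactly one of them. Hence Lemma~\ref{lem:pair} applies to $x$ with $v$ or with $w$, and every $X$-edge at $x$ has class $p$ or $q$. As $x$ was arbitrary, $X$ meets only two classes, contrary to the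 hypothesis.

By the claim, a component with a vertex $v$ of $X$-degree at least $2$ consists of $v$ and its $X$-neighbors, and its edges are the $X$-edges at $v$. A component with no such vertex is a single vertex or a single edge $K_{1,1}$.
\end{proof}

The third class is needed only to exclude three sides of a square, and without it the statement fails: the set $\Theta_1\cup\Theta_4$ in Figure~\ref{fig:gamma4} contains a $4$-cycle.

A single vertex or a star has one more vertex than it has edges. Summing over the components, we obtain for every $X$ that meets at least three classes
\begin{equation}\label{eq:count}
|X|=|V|-c(X).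
\end{equation}
In the hypercube this already decides the problem, because two classes have as many edges as the graph has vertices.

\begin{corollary}\label{cor:cube}
For $r\ge2$ we have $\mathrm{gp}_{\mathrm e}(Q_r)=2^r$, and the edge general position sets of cardinality $2^r$ are exactly the unions $\Theta_i\cup\Theta_j$ with $i\ne j$.
\end{corollary}

\begin{proof}
Each class of $Q_r$ is a perfect matching with $2^{r-1}$ edges. By Lemma~\ref{lem:geodesic} a set that meets at most two classes is in general position; it has at most $2^r$ edges, with equality exactly for the unions $\Theta_i\cup\Theta_j$, $i\ne j$. An edge general position set that meets at least three classes has at most $2^r-1$ edges by \eqref{eq:count}.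
\end{proof}

In the Fibonacci cube the two largest classes fall short of the number of vertices:
\begin{equation}\label{eq:gap}
F_{n+2}-2F_n=F_{n+1}-F_n=F_{n-1}.
\end{equation}
By \eqref{eq:count} and \eqref{eq:gap}, a set $X$ meeting three classes satisfies $|X|\le2F_n-1$ if and only if $c(X)>F_{n-1}$. The trivial bound $c(X)\ge1$ is therefore not enough, and a star forest in $\Gamma_n$ has to be shown to have many components.

\section{Stars with at most three edges}\label{sec:small}

If all stars are small, many are needed to cover the vertices.

\begin{proposition}\label{prop:small}
Let $n\ge3$ and let $X$ be an edge general position set of $\Gamma_n$ that meets at least three classes. If every vertex has $X$-degree at most $3$, then $c(X)>F_{n-1}$.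
\end{proposition}

\begin{proof}
By Proposition~\ref{prop:stars} every component has at most four vertices, so $4c(X)\ge F_{n+2}$. From \eqref{eq:gap} we get $F_{n+2}=2F_n+F_{n-1}=3F_{n-1}+2F_{n-2}$, and therefore
\[
F_{n+2}-4F_{n-1}=2F_{n-2}-F_{n-1}=F_{n-2}-F_{n-3}.
\]
The right side is $1$ for $n=3$, it is $0$ for $n=4$, and it is $F_{n-4}>0$ for $n\ge5$. So $4c(X)>4F_{n-1}$ whenever $n\ne4$.

Let $n=4$. Then $c(X)\ge 8/4=2=F_3$, and we must exclude $c(X)=2$. In that case the eight vertices are split into two components with four vertices each, that is, into two stars $K_{1,3}$. By Figure~\ref{fig:gamma4}, the vertices of degree at least $3$ in $\Gamma_4$ are $0000$, of degree $4$, and its neighbors $1000$ and $0001$, of degree $3$. A star $K_{1,3}$ with center $1000$ or $0001$ uses all edges at its center and so contains $0000$. A star with center $0000$ contains $0000$ as well. Hence any two stars $K_{1,3}$ in $\Gamma_4$ share the vertex $0000$, and $c(X)\ge3$.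
\end{proof}

Averaging goes no further. If stars with four edges are allowed, it gives only $5c(X)\ge F_{n+2}$, and $F_{n+2}-5F_{n-1}=2F_{n-2}-2F_{n-1}\le0$. A large star has to be used in another way.

\section{A star with four edges}\label{sec:large}

A large star saves components near its center, but each pair of its edges restricts $X$ in the whole graph through Lemma~\ref{lem:pair}. Four edges are the first case in which two disjoint pairs are available, and two disjoint pairs can exclude every class at a vertex. To turn this into a count we run through the edges of one class of the star. These edges form a matching, and the aim is to assign a different component to each of them.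

\begin{example}\label{ex:gamma5}
Let $X$ be an edge general position set of $\Gamma_5$ that contains the edges of classes $1,2,3,4$ at $v=00000$. The class $\Theta_1$ has five edges, one at each of the vertices $10000$, $10001$, $10100$, $10101$, $10010$.
\begin{itemize}
\item The edge $\{00000,10000\}$ is in $X$.
\item The vertex $10001$ differs from $v$ in position $1$ and agrees with it in positions $2$ and $3$. By Lemma~\ref{lem:pair}, the class of an $X$-edge at $10001$ lies in $\{1,2\}\cap\{1,3\}=\{1\}$. So either $\{00001,10001\}\in X$, or $10001$ is $X$-isolated.
\item The vertices $10100$ and $10101$ differ from $v$ in positions $1,3$ and agree with it in positions $2,4$. The class of an $X$-edge at one of them lies in $\{1,2\}\cap\{3,4\}=\emptyset$, so both are $X$-isolated. For instance, the edge $\{10101,00101\}$ is excluded by the geodesic $10101,00101,00100,00000,01000$.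
\item The vertex $10010$ is $X$-isolated, since $\{1,2\}\cap\{4,3\}=\emptyset$.
\end{itemize}
Each of the five edges thus lies in a star or has an isolated endpoint, and a star has at most one edge of class $1$. So $c(X)\ge5$ and $|X|\le13-5=8<2F_5$.
\end{example}

\begin{lemma}\label{lem:four}
Let $X$ be an edge general position set of $\Gamma_n$, let $v$ be a vertex with $X$-edges of four classes, let $T$ be the set of these four classes, and let $i\in T$. Then every edge of $\Theta_i$ belongs to $X$ or has an $X$-isolated endpoint.
\end{lemma}

\begin{proof}
For a vertex $x$ let $S(x)=\{p\in T: x_p\ne v_p\}$. Lemma~\ref{lem:pair} says that if one of two positions $p,q\in T$ lies in $S(x)$ and the other does not, then every $X$-edge at $x$ has class $p$ or $q$. This has two consequences.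
\begin{enumerate}
\item[(i)] If $|S(x)|=2$, then $x$ is $X$-isolated. Indeed, with $S(x)=\{p,p'\}$ and $T\setminus S(x)=\{q,q'\}$, the class of an $X$-edge at $x$ lies in $\{p,q\}\cap\{p',q'\}=\emptyset$.
\item[(ii)] If $S(x)=\{i\}$ or $S(x)=T\setminus\{i\}$, then every $X$-edge at $x$ has class $i$. Indeed, for two different positions $q,q'\in T\setminus\{i\}$, the class lies in $\{i,q\}\cap\{i,q'\}=\{i\}$.
\end{enumerate}
Let $e$ be an edge of class $i$. Name its endpoints $u,w$ so that $i\notin S(u)$; then $S(w)=S(u)\cup\{i\}$ and $|S(u)|\in\{0,1,2,3\}$. If $|S(u)|=1$, then $w$ is $X$-isolated by (i), and if $|S(u)|=2$, then $u$ is $X$-isolated by (i). If $|S(u)|=0$, then $S(w)=\{i\}$; by (ii) the only possible $X$-edge at $w$ is its edge of class $i$, which is $e$, so $e\in X$ or $w$ is $X$-isolated. If $|S(u)|=3$, then $S(u)=T\setminus\{i\}$, and by (ii) again $e\in X$ or $u$ is $X$-isolated.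
\end{proof}

\begin{remark}\label{rem:three}
Three classes at $v$ do not suffice for Lemma~\ref{lem:four}. In $\Gamma_5$ let $X$ consist of the edges of classes $1,3,5$ at $00000$ and at $10101$. This is an edge general position set. For if three of its edges lay on a geodesic, two of them, of classes $p$ and $q$, would have a common center $v$, and the third would contain the other center, since a path has at most two edges at $v$. The geodesic flips $p$ and $q$ only on its part $v\oplus p,\,v,\,v\oplus q$, so each of its vertices differs from $v$ in at most one of the positions $p,q$, whereas the other center differs from $v$ in both. Yet the edge $\{00100,10100\}$ of class $1$ is not in $X$, and both of its endpoints have $X$-degree $1$.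
\end{remark}

\begin{proposition}\label{prop:large}
Let $X$ be an edge general position set of $\Gamma_n$. If some vertex has $X$-degree at least $4$, then $c(X)>F_{n-1}$.
\end{proposition}

\begin{proof}
Let $T$ be the set of classes of four $X$-edges at such a vertex. These classes are different, so $n\ge4$, the set $X$ meets at least three classes, and Proposition~\ref{prop:stars} applies. Since $|T|=4$, we can choose $i\in T\setminus\{2,n-1\}$.

Assign to each edge $e\in\Theta_i$ a component of $(V,X)$: the star that contains $e$ if $e\in X$, and an $X$-isolated endpoint of $e$ otherwise, which exists by Lemma~\ref{lem:four}. Different edges receive different components. Indeed, $\Theta_i$ is a matching, so two of its edges have no common endpoint, and they cannot lie in the same star, any two edges of which share a vertex. Therefore $c(X)\ge|\Theta_i|$, and $|\Theta_i|>F_{n-1}$ by Lemma~\ref{lem:sizes}(b).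
\end{proof}

The choice $i\notin\{2,n-1\}$ is what makes the inequality strict. With $i=2$ the argument would give only $c(X)\ge F_{n-1}$, that is, $|X|\le2F_n$, which suffices for the value of $\mathrm{gp}_{\mathrm e}(\Gamma_n)$ but not for uniqueness.

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $X$ be an edge general position set of $\Gamma_n$ that meets at least three classes; then $n\ge3$. By Proposition~\ref{prop:small} if all $X$-degrees are at most $3$, and by Proposition~\ref{prop:large} otherwise, $c(X)\ge F_{n-1}+1$. By \eqref{eq:count} and \eqref{eq:gap},
\[
|X|=F_{n+2}-c(X)\le F_{n+2}-F_{n-1}-1=2F_n-1 .
\]
For the sets that meet at most two classes, Proposition~\ref{prop:two} gives the maximum $2F_n$, attained by $\Theta_1\cup\Theta_n$ only.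
\end{proof}

\begin{thebibliography}{1}

\bibitem{KT}
Sandi Klav\v{z}ar and Elif Tan,
\emph{Edge general position sets in Fibonacci and Lucas cubes},
arXiv:2304.10114 (2023).

\end{thebibliography}
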